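# Solvably equivalent subgroups that are not isomorphic

## The guess "yes", tested on groups of order 60 and 120

All groups in these notes are finite. Let $G$ be a group. Two subgroups $H_1,H_2\le G$ are called solvably equivalent if there is a bijection $\varphi$ from the set of solvable subgroups of $H_1$ to the set of solvable subgroups of $H_2$ such that $\varphi(S)$ is $G$-conjugate to $S$ for every solvable $S\le H_1$. It is the same to ask that for every solvable $S\le G$ the groups $H_1$ and $H_2$ contain equally many $G$-conjugates of $S$. Indeed $\varphi$ restricts to a bijection between the conjugates of $S$ in $H_1$ and those in $H_2$; conversely, if the numbers agree, choose a bijection inside each conjugacy class and take the union.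

The question comes from Andrew V. Sutherland, "Stronger arithmetic equivalence", arXiv:2104.01956 (2021): are solvably equivalent subgroups of a finite group necessarily isomorphic?

The first guess is yes. A group has a great many solvable subgroups, and here we know all of them, with multiplicity and even up to conjugacy in a common overgroup. Let us test the guess.

**Orders agree.** Let $P$ be a Sylow $p$-subgroup of $H_1$. It is solvable, so $H_2$ contains a conjugate of $P$, and the $p$-part of $|H_1|$ divides that of $|H_2|$. By symmetry the $p$-parts are equal for every $p$, so $|H_1|=|H_2|$.

**Solvable groups.** Suppose $H_1$ is solvable. Then $H_1$ is one of its own test subgroups, so $H_2$ contains a $G$-conjugate of $H_1$. The orders agree, so $H_2$ is that conjugate. The guess is right here, and so it is when $H_2$ is solvable.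

**Order 60.** Let $H_1\cong A_5$. Then $|H_2|=60$, and $H_2$ is not solvable, since otherwise the previous case would make $H_1$ conjugate to $H_2$. A nonsolvable group of order $60$ is isomorphic to $A_5$. The guess is right again.

**Order 120.** Consider three familiar nonsolvable groups of order $120$. The number of subgroups of order $2$ is an invariant of solvable equivalence. In $S_5$ there are $10+15=25$ involutions. In $A_5\times C_2$ there are $16\cdot 2-1=31$. In $\mathrm{SL}_2(5)$ there is just one, namely $-1$. So no two of these can be solvably equivalent.

**Simple groups.** If $H_1$ is simple, the answer is also yes, by citation. The orders agree, and so do the sets of element orders, because cyclic groups are solvable. By Vasil'ev–Grechkoseeva–Mazurov (*Characterization of the finite simple groups by spectrum and order*, Algebra and Logic 48 (2009)), a finite group with the same order and the same set of element orders as a finite simple group $L$ is isomorphic to $L$. Nothing below uses this.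

So the evidence is favorable. But notice how the solvable case worked: $H_1$ was used as its own test subgroup. If $H_1$ is not solvable, every test subgroup is proper, and we would have to glue information about proper subgroups into information about the whole group. Nothing in the hypothesis provides the glue, and the guess fails at exactly this place.

**Theorem A.** There are solvably equivalent subgroups $H_1,H_2$ of a finite symmetric group with $H_1\not\cong H_2$.

The two groups will have order $60\cdot 6^{81}$, each with a single nonabelian composition factor, $A_5$, and they will sit inside $S_n$ with $n=60\cdot 6^{81}$.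

## Regular embeddings turn isomorphism into conjugacy

The purpose of this section is to get rid of the overgroup $G$. Conjugacy in $G$ looks like a severe demand, but we are free to choose $G$ very large.

In $S_4$ the subgroups $\langle(1\,2)\rangle$ and $\langle(1\,2)(3\,4)\rangle$ are isomorphic and not conjugate. The trouble is that $(1\,2)$ has fixed points. Inside regular subgroups this cannot happen: the regular subgroups $V_4=\{1,(1\,2)(3\,4),(1\,3)(2\,4),(1\,4)(2\,3)\}$ and $\langle(1\,2\,3\,4)\rangle$ of $S_4$ contain only involutions without fixed points, and these are all conjugate in $S_4$.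

**Lemma 1.** Let $H_1,H_2$ be groups of the same order $n$, embedded in $S_n$ by their left regular representations. If $T_1\le H_1$ and $T_2\le H_2$ are isomorphic, then they are conjugate in $S_n$. Consequently, let $\mathfrak X$ be any isomorphism-closed class of groups. If there is a bijection from the $\mathfrak X$-subgroups of $H_1$ to those of $H_2$ preserving isomorphism type, then this bijection sends each $T$ to an $S_n$-conjugate of $T$.

*Proof.* Let $\theta:T_1\to T_2$ be an isomorphism. The group $T_1$ acts on $\{1,\dots,n\}$ in two ways: through its inclusion in $S_n$, and through $\theta$. Both actions are free, because $T_1$ and $T_2$ lie in regular groups, where only the identity has a fixed point. A free action of $T_1$ on $n$ points is a disjoint union of $n/|T_1|$ regular orbits. So the two $T_1$-sets are isomorphic. An isomorphism between them is a permutation $g\in S_n$ with $g(t\cdot i)=\theta(t)\cdot g(i)$ for all $i$, that is, $gtg^{-1}=\theta(t)$ for all $t\in T_1$. Hence $gT_1g^{-1}=T_2$. The second assertion is the first one applied to each $T$ and its image. $\square$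

The task is now purely abstract. Find two non-isomorphic groups of the same order with a bijection between their solvable subgroups that preserves isomorphism type.

## Split extensions over $A_5$: why linear modules are not enough

Here is a sensible plan. Fix a nonsolvable group $Q$, say $Q=A_5$, and build groups $H_1,H_2$ that both map onto $Q$. A solvable subgroup $T$ of $H_i$ has solvable image, so its image is a proper subgroup $S<Q$, and $T$ lies in the preimage of $S$. If the preimages of every proper $S$ in $H_1$ and in $H_2$ look the same, then the solvable subgroups look the same. So we want two objects on which $Q$ acts, which become isomorphic over each proper subgroup of $Q$ but are not isomorphic over $Q$.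

The first objects that come to mind are linear: $H_i=V_i\rtimes Q$, with $V_i$ a module over $\mathbb F_p$. Take $p\nmid |Q|$, where modules are well understood. The plan then fails at once if $Q$ is not cyclic. By Maschke's theorem the modules are semisimple, so over an algebraic closure they are determined by their Brauer characters; two $\mathbb F_pQ$-modules that become isomorphic over the algebraic closure are isomorphic (Noether–Deuring). The Brauer character at $q\in Q$ depends only on the restriction to $\langle q\rangle$, which is a proper subgroup of $Q$. So if $V_1$ and $V_2$ agree over all proper subgroups, then $V_1\cong V_2$ over $Q$, and $H_1\cong H_2$.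

The failure has a clear cause: such modules are determined by cyclic subgroups. A finite $Q$-set carries more. For a subgroup $K\le Q$ write $X^K$ for the set of points of $X$ fixed by all of $K$. The number $|X^Q|$ involves the whole group $Q$ at once, and we shall see that it is not determined by the numbers $|X^K|$ with $K<Q$ proper. So two steps are needed: find $Q$-sets that differ only in their $Q$-fixed points, and turn $Q$-sets into groups without losing the difference.

The second step needs care. If we pass from $X$ to the permutation module $\mathbb F_p[X]$ with $p\nmid|Q|$, we are back to linear modules, and for noncyclic $Q$ the difference is lost again. The group built on $X$ will have to be nonabelian at each point of $X$.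

## The table of marks of $A_5$

The purpose of this section is to find two $A_5$-sets whose fixed point numbers agree for all proper subgroups and disagree for $A_5$.

**Lemma 2.** Let $S$ be a group, and let $K_1=1,\dots,K_r=S$ represent its conjugacy classes of subgroups, ordered by nondecreasing order. The matrix $M$ with entries $M_{ij}=|(S/K_j)^{K_i}|$ is upper triangular, with diagonal entries $|N_S(K_i):K_i|\ne0$. In particular $M$ is invertible over $\mathbb Q$.

*Proof.* A coset $gK_j$ is fixed by $K_i$ if and only if $K_igK_j=gK_j$, that is, $g^{-1}K_ig\le K_j$. So $M_{ij}\neq0$ only if $K_i$ is conjugate into $K_j$, and then $|K_i|\le|K_j|$. If moreover $i>j$, then $|K_i|\ge|K_j|$ by the ordering, so the orders are equal and $K_i$ is conjugate to $K_j$, which is impossible for $i\ne j$. Hence $M_{ij}=0$ for $i>j$. For $i=j$ the condition says $g\in N_S(K_i)$, which gives $|N_S(K_i):K_i|$ cosets. $\square$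

**Burnside's theorem.** If finite $S$-sets $X,Y$ satisfy $|X^K|=|Y^K|$ for every subgroup $K\le S$, then $X\cong Y$ as $S$-sets.

*Proof.* Let $n_j$ be the number of orbits of $X$ isomorphic to $S/K_j$. Then $|X^{K_i}|=\sum_jM_{ij}n_j$. Since $M$ is invertible, the numbers $|X^{K_i}|$ determine the $n_j$, hence determine $X$ up to isomorphism. $\square$

To compute with $A_5$, we count the fixed cosets for $L\le Q$ in general. By the proof of Lemma 2, $gL$ is fixed by $K$ if and only if $g^{-1}Kg\le L$. For each $K'\le L$ conjugate to $K$ there are exactly $|N_Q(K)|$ elements $g$ with $g^{-1}Kg=K'$, and each coset contains $|L|$ elements. So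
$$|(Q/L)^K|=\frac{|N_Q(K)|\cdot\#\{K'\le L: K'\sim K\}}{|L|}, \tag{1}$$
where $\sim$ denotes $Q$-conjugacy.

**The subgroups of $A_5$.** We need all conjugacy classes of proper subgroups. The $15$ involutions form one class. There are $10$ subgroups $C_3$, $6$ subgroups $C_5$ and $5$ subgroups $V_4$ (one for each point of $\{1,\dots,5\}$ left fixed), and each of these three families is one class by Sylow's theorem. The normalizers have orders $60/15=4$, $60/10=6$, $60/6=10$, $60/5=12$ for $C_2,C_3,C_5,V_4$; the last three are an $S_3$, a $D_{10}$ and an $A_4$. A subgroup of order $6$ or $10$ normalizes a $C_3$ or $C_5$ respectively, so it equals that normalizer. A subgroup of order $12$ cannot have a normal $C_3$, because $|N(C_3)|=6$. So it has four Sylow $3$-subgroups, hence $8$ elements of order $3$, and the other four elements form a normal $V_4$. It therefore equals $N(V_4)\cong A_4$. A subgroup of order $15$ or $20$ would have a normal $C_5$, but $|N(C_5)|=10$; one of order $30$ would be normal in a simple group. So there are eight classes of proper subgroups, represented by $1,C_2,C_3,V_4,C_5,S_3,D_{10},A_4$, and all of them are solvable. Each of $S_3,D_{10},A_4$ has exactly one subgroup $C_3,C_5,V_4$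 respectively, so these classes have $10$, $6$, $5$ members, and normalizers of order $6$, $10$, $12$. Altogether $|N(K)|=60,4,6,12,10,6,10,12,60$ for $K=1,C_2,C_3,V_4,C_5,S_3,D_{10},A_4,A_5$.

**Back-substitution.** Start with one fixed point $*$, which has $|\{*\}^K|=1$ for every $K$. We subtract and add orbits $A_5/L$ until only the entry at $A_5$ survives, working from large subgroups to small ones. Formula (1) gives these fixed point numbers:

| orbit | $1$ | $C_2$ | $C_3$ | $V_4$ | $C_5$ | $S_3$ | $D_{10}$ | $A_4$ | $A_5$ |
|---|---|---|---|---|---|---|---|---|---|
| $*$ | 1 | 1 | 1 | 1 | 1 | 1 | 1 | 1 | 1 |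
| $A_5/A_4$ | 5 | 1 | 2 | 1 | 0 | 0 | 0 | 1 | 0 |
| $A_5/D_{10}$ | 6 | 2 | 0 | 0 | 1 | 0 | 1 | 0 | 0 |
| $A_5/S_3$ | 10 | 2 | 1 | 0 | 0 | 1 | 0 | 0 | 0 |
| $A_5/C_3$ | 20 | 0 | 2 | 0 | 0 | 0 | 0 | 0 | 0 |
| $A_5/C_2$ | 30 | 2 | 0 | 0 | 0 | 0 | 0 | 0 | 0 |
| $A_5/1$ | 60 | 0 | 0 | 0 | 0 | 0 | 0 | 0 | 0 |

For instance, $A_4$ contains $3$ involutions and $4$ subgroups $C_3$, so its row has entries $4\cdot3/12=1$ and $6\cdot4/12=2$ in the columns $C_2$ and $C_3$. As a check, $A_5/A_4$ is the set of $5$ points, $A_5/D_{10}$ the set of $6$ Sylow $5$-subgroups, and $A_5/S_3$ the set of $10$ two-element subsets of $\{1,\dots,5\}$; the involution $(1\,2)(3\,4)$ fixes the two subsets $\{1,2\}$ and $\{3,4\}$, as the table says.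

To cancel the $1$'s of the row $*$ in the columns $A_4$, $D_{10}$, $S_3$, subtract each of $A_5/A_4$, $A_5/D_{10}$, $A_5/S_3$ once. This leaves
$$(-20,\,-4,\,-2,\,0,\,0,\,0,\,0,\,0,\,1)$$
in the order of the columns. Adding $A_5/C_3$ once cancels the entry at $C_3$ and turns $-20$ into $0$. Adding $A_5/C_2$ twice cancels the entry at $C_2$ and turns $0$ into $60$. Subtracting $A_5/1$ once cancels the $60$. What remains is $(0,0,0,0,0,0,0,0,1)$.

Collecting the added orbits on one side and the subtracted ones on the other, we put
$$X_1=\{*\}\sqcup A_5/C_3\sqcup A_5/C_2\sqcup A_5/C_2,\qquad X_2=A_5/A_4\sqcup A_5/D_{10}\sqcup A_5/S_3\sqcup A_5/1. \tag{2}$$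
Adding the rows of the table gives the following totals.

| set | $1$ | $C_2$ | $C_3$ | $V_4$ | $C_5$ | $S_3$ | $D_{10}$ | $A_4$ | $A_5$ |
|---|---|---|---|---|---|---|---|---|---|
| $X_1$ | 81 | 5 | 3 | 1 | 1 | 1 | 1 | 1 | 1 |
| $X_2$ | 81 | 5 | 3 | 1 | 1 | 1 | 1 | 1 | 0 |

Thus
$$|X_1^K|=|X_2^K|\ \text{ for all proper } K<A_5,\qquad |X_1^{A_5}|=1,\quad |X_2^{A_5}|=0. \tag{3}$$

## Wreath products agree over proper subgroups

Now we turn $Q$-sets into groups. For a group $Q$, a finite $Q$-set $X$ and a group $C$, write
$$C\wr_XQ=C^X\rtimes Q,\qquad (q\cdot f)(x)=f(q^{-1}x),$$
with multiplication $(f,q)(f',q')=(f\,(q\cdot f'),\,qq')$. The base group $C^X$ is the kernel of the projection $\pi:C\wr_XQ\to Q$. If $h\in C^X$ is supported at the single point $x$, then $q\cdot h$ is supported at $qx$. So conjugation by $(f,q)$, which sends $h\in C^X$ to $f\,(q\cdot h)\,f^{-1}$, carries the coordinate factor $C_x$ to $C_{qx}$.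

The next lemma makes the plan of the third section precise: the subgroups of $C\wr_XQ$ that do not map onto $Q$ depend only on fixed points of proper subgroups.

**Lemma 3.** Let $X,Y$ be finite $Q$-sets with $|X^K|=|Y^K|$ for every proper subgroup $K<Q$. Let $C$ be any group, $H_X=C\wr_XQ$ and $H_Y=C\wr_YQ$. Then there is a bijection, preserving isomorphism type,
$$\{T\le H_X:\pi(T)\ne Q\}\longrightarrow\{T\le H_Y:\pi(T)\neq Q\}.$$

*Proof.*

**Step 1: an isomorphism over each proper subgroup.** The purpose is to compare $\pi_X^{-1}(S)$ and $\pi_Y^{-1}(S)$ for a fixed proper $S<Q$, where $\pi_X,\pi_Y$ are the two projections. Every subgroup $K\le S$ is a proper subgroup of $Q$, so it has equally many fixed points on $X$ and on $Y$. By Burnside's theorem for the group $S$ there is an isomorphism of $S$-sets $u:X\to Y$. The map $f\mapsto f\circ u^{-1}$ is a group isomorphism $C^X\to C^Y$, since multiplication is pointwise. It is $S$-equivariant: for $s\in S$ and $y\in Y$,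
$$\big((s\cdot f)\circ u^{-1}\big)(y)=f\big(s^{-1}u^{-1}(y)\big)=f\big(u^{-1}(s^{-1}y)\big)=\big(s\cdot(f\circ u^{-1})\big)(y).$$
Therefore $\alpha_S:(f,s)\mapsto(f\circ u^{-1},s)$ is an isomorphism
$$\pi_X^{-1}(S)=C^X\rtimes S\ \longrightarrow\ C^Y\rtimes S=\pi_Y^{-1}(S),$$
and it commutes with the projections to $S$.

**Step 2: collecting the isomorphisms.** The purpose is to assemble one bijection, although the $u$'s for different $S$ need not be compatible. A subgroup $T$ with $\pi(T)=S$ lies in $\pi_X^{-1}(S)$, and $\alpha_S$ maps the set $\{T\le H_X:\pi(T)=S\}$ bijectively to $\{T\le H_Y:\pi(T)=S\}$, sending each $T$ to an isomorphic group. For different $S$ these sets are disjoint. So we choose one $\alpha_S$ for each proper $S<Q$ and take the union of the resulting bijections. No compatibility between different $S$ is required. $\square$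

**Example.** Let $Q=C_2=\langle\sigma\rangle$ and $C=S_3$, let $X$ consist of two fixed points and let $Y=C_2/1$ be the regular orbit. The only proper subgroup of $Q$ is $1$, and $|X|=|Y|=2$. Here $H_X=S_3\times S_3\times C_2$ and $H_Y=S_3\wr_YC_2$, both of order $72$. The subgroups with $\pi(T)=1$ are in both cases the subgroups of $S_3\times S_3$. The lemma says nothing about subgroups that map onto $C_2$, and these do differ. For a transposition $\tau$, the element $((\tau,1),\sigma)$ of $H_Y$ has square $(\tau,\tau)$, so it has order $4$, while $H_X$ has no element of order $4$.

## Normal subgroups of order 3 in $S_3\wr_XQ$ count the fixed points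

It remains to choose $C$ so that the group $C\wr_XQ$ remembers the number $|X^Q|$. A point $x\in X$ is fixed by $Q$ exactly when the coordinate factor $C_x$ is normal. So we want an abstract description of something living in a single coordinate.

The choice $C=C_3$ would not do this: for $Q=C_2$ and $X=C_2/1$, the group $C_3\wr_XC_2$ has the normal subgroups $\{(c,c)\}$ and $\{(c,c^{-1})\}$ of order $3$, although $X^Q=\varnothing$. With $C=S_3$ the transpositions in each coordinate destroy such diagonal subgroups, and this is the reason for the choice.

**Lemma 4.** Let $X$ be a finite faithful $Q$-set and $H=S_3\wr_XQ$. The number of normal subgroups of order $3$ of $H$ equals $|X^Q|$.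

*Proof.* Put $N=S_3^X$. Let $C_3$ be the subgroup of order $3$ of $S_3$, and let $D_x\cong C_3$ be the subgroup of order $3$ in the coordinate factor $(S_3)_x$.

**Step 1: $C_H(N)=1$.** This will force normal subgroups of order $3$ into the base group. Let $(f,q)$ centralize $N$. It normalizes every coordinate factor; since it carries $(S_3)_x$ to $(S_3)_{qx}$, we get $qx=x$ for all $x\in X$, and $q=1$ because $X$ is faithful. Then $f\in Z(N)=Z(S_3)^X=1$.

**Step 2: a normal subgroup $Z$ of order $3$ lies in $C_3^X$.** As $|Z|=3$, either $Z\cap N=1$ or $Z\le N$. If $Z\cap N=1$, then $[Z,N]\le Z\cap N=1$ since both are normal, so $Z\le C_H(N)=1$, a contradiction. Hence $Z\le N=S_3^X$. Every component of an element of $Z$ has order $1$ or $3$, so $Z\le C_3^X$.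

**Step 3: $Z=D_x$ for some $x$.** Here we exclude diagonal subgroups. Let $z$ generate $Z$, and suppose that $z$ has nontrivial components $z_x,z_y$ at two points $x\ne y$. Conjugate $z$ by a transposition placed in the coordinate $x$. The result $z'$ has $x$-component $z_x^{-1}$, and its other components are those of $z$. Now $z'\neq z$ because $z_x^{-1}\ne z_x$; $z'\ne z^{-1}$ because $z_y\neq z_y^{-1}$; and $z'\ne1$. So $z'\notin\{1,z,z^{-1}\}=Z$, contradicting normality. Therefore $z$ has exactly one nontrivial component, and $Z=D_x$ for some $x\in X$.

**Step 4: which $D_x$ are normal.** Each $D_x$ is normalized by $N$, since $C_3\trianglelefteq S_3$. An element $q\in Q$ conjugates $D_x$ to $D_{qx}$, and the $D_x$ are distinct for distinct $x$. As $H=NQ$, the subgroup $D_x$ is normal in $H$ if and only if $qx=x$ for all $q\in Q$, that is, $x\in X^Q$. So the normal subgroups of order $3$ are exactly the $D_x$ with $x\in X^Q$. $\square$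

Faithfulness cannot be dropped. If $Q=C_3$ acts trivially on one point, then $|X^Q|=1$, but $H=S_3\times C_3$ has two normal subgroups of order $3$, namely the one in $S_3$ and the second factor.

## The pair of order $60\cdot6^{81}$

We can now prove Theorem A. With $X_1,X_2$ as in (2), put
$$H_i=S_3\wr_{X_i}A_5\qquad(i=1,2).$$
Since $|X_1|=|X_2|=81$, both groups have order $n=60\cdot6^{81}$. Embed both in $G=S_n$ by their left regular representations.

**Step 1: solvable equivalence.** If $T\le H_i$ is solvable, then so is $\pi(T)$, and hence $\pi(T)\ne A_5$. So all solvable subgroups are among those treated by Lemma 3, whose hypothesis is the first part of (3). The bijection of Lemma 3 preserves isomorphism type, so it matches solvable subgroups with solvable subgroups, in both directions. Restricting it, we get a bijection between the solvable subgroups of $H_1$ and those of $H_2$ that preserves isomorphism type. By Lemma 1, with $\mathfrak X$ the class of solvable groups, corresponding subgroups are conjugate in $G$. So $H_1$ and $H_2$ are solvably equivalent.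

**Step 2: non-isomorphism.** The group $A_5$ is simple and acts nontrivially on $X_1$ and on $X_2$, so both actions are faithful and Lemma 4 applies. By the second part of (3), $H_1$ has exactly one normal subgroup of order $3$, and $H_2$ has none. Hence $H_1\not\cong H_2$. This proves Theorem A. $\blacksquare$

**Sharpness.** Each $H_i$ has the solvable normal subgroup $S_3^{X_i}$ with quotient $A_5$, so $A_5$ is its only nonabelian composition factor and occurs once. One such factor is the least possible for a counterexample: a group without nonabelian composition factors is solvable, and in the first section we saw that if one of two solvably equivalent subgroups is solvable, then the two are $G$-conjugate.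

## Any quotient-closed class of test groups

In the proof of Theorem A, the solvability of $T$ was used only to conclude that $T$ does not map onto $A_5$. This section replaces $A_5$ by an arbitrary group $Q\ne1$, and solvable groups by other classes of test groups.

A class $\mathfrak X$ of finite groups is isomorphism-closed if it contains every group isomorphic to one of its members, and quotient-closed if it contains every quotient of each of its members. Solvable groups, abelian groups and $p$-groups for a fixed prime $p$ are examples of classes with both properties.

Let $\mathfrak X$ be an isomorphism-closed class of finite groups. Call $H_1,H_2\le G$ $\mathfrak X$-equivalent if $|H_1|=|H_2|$ and, for every $\mathfrak X$-subgroup $T\le G$, the groups $H_1$ and $H_2$ contain equally many $G$-conjugates of $T$. For $\mathfrak X$ the class of solvable groups the order condition is automatic, by the Sylow argument of the first section. For other classes it need not be: if $\mathfrak X$ consists of the trivial groups only, then without the order condition all subgroups of $G$ would be equivalent.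

**Theorem B.** Let $Q\neq 1$ be any finite group and $m\ge 1$. There are $n$ and pairwise non-isomorphic regular subgroups $H_0,\dots,H_m\le S_n$, each an extension of a solvable $\{2,3\}$-group by $Q$, with the following property. For every $T\le S_n$ having no quotient isomorphic to $Q$, the number of $S_n$-conjugates of $T$ contained in $H_k$ is independent of $k$.

*Proof.*

**Step 1: two $Q$-sets that differ only at $Q$.** This step replaces the back-substitution for $A_5$. Let $K_1=1,\dots,K_r=Q$ represent the conjugacy classes of subgroups of $Q$, ordered by nondecreasing order. By Lemma 2 the matrix $\big(|(Q/K_j)^{K_i}|\big)_{i,j}$ is invertible over $\mathbb Q$. So there is a rational column vector that this matrix sends to $(0,\dots,0,1)^{\mathsf T}$. Multiplying by a common denominator $d>0$, we obtain integers $a_j$ with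
$$\sum_j a_j|(Q/K_j)^{K_i}|=0\ \ (i<r),\qquad \sum_j a_j|(Q/K_j)^{Q}|=d>0. \tag{4}$$
Let $A$ be the disjoint union of $a_j$ copies of $Q/K_j$ over all $j$ with $a_j>0$, and $B$ the disjoint union of $-a_j$ copies of $Q/K_j$ over all $j$ with $a_j<0$. The number of fixed points of a subgroup depends only on its conjugacy class, and every proper subgroup is conjugate to some $K_i$ with $i<r$. So (4) says
$$|A^K|=|B^K|\ \text{ for all } K<Q,\qquad |A^Q|=|B^Q|+d. \tag{5}$$

**Step 2: a family of $m+1$ faithful $Q$-sets.** We mix copies of $A$ and $B$ and add one orbit to secure faithfulness, which Lemma 4 needs. For $0\le k\le m$ let $X_k$ be the disjoint union of $k$ copies of $A$, $m-k$ copies of $B$, and one regular orbit $Q/1$. The regular orbit makes $X_k$ faithful, and it has no $Q$-fixed point because $Q\neq1$. For $K<Q$, (5) gives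
$$|X_k^K|=k|A^K|+(m-k)|B^K|+|(Q/1)^K|=m|B^K|+|(Q/1)^K|,$$
which is independent of $k$. Taking $K=1$, which is proper, we see that $|X_k|$ is independent of $k$. On the other hand,
$$|X_k^Q|=k\big(|B^Q|+d\big)+(m-k)|B^Q|=m|B^Q|+kd,$$
and these values are distinct for distinct $k$.

**Step 3: the groups.** Put $H_k=S_3\wr_{X_k}Q$. Its order $6^{|X_k|}\,|Q|$ does not depend on $k$; call it $n$, and embed every $H_k$ in $S_n$ by its left regular representation. Each $H_k$ is an extension of the solvable $\{2,3\}$-group $S_3^{X_k}$ by $Q$. By Lemma 4, $H_k$ has exactly $m|B^Q|+kd$ normal subgroups of order $3$, so the $H_k$ are pairwise non-isomorphic.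

**Step 4: the counts.** Fix $k,l$ and a subgroup $T\le S_n$ with no quotient isomorphic to $Q$. Let $T'\le H_k$ be an $S_n$-conjugate of $T$. Then $T'$ has no quotient isomorphic to $Q$, so $\pi(T')\ne Q$. Let $\beta$ be the bijection of Lemma 3 for $X_k$ and $X_l$. The subgroup $\beta(T')\le H_l$ is isomorphic to $T'$, so by Lemma 1 it is $S_n$-conjugate to $T'$, and hence to $T$. So $\beta$ maps the conjugates of $T$ in $H_k$ injectively to the conjugates of $T$ in $H_l$. The same argument for $\beta^{-1}$ gives an injection in the other direction, inverse to the first. The two numbers are equal. $\blacksquare$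

**Example.** Let $Q=C_2$ and $m=1$. The matrix is $\begin{pmatrix}2&1\\0&1\end{pmatrix}$, and (4) is solved by $a_1=-1$, $a_2=2$, $d=2$. So $A$ consists of two fixed points and $B$ is the regular orbit, the two sets of the example after Lemma 3. Then $X_0$ consists of two regular orbits, and $X_1$ of two fixed points and one regular orbit. The groups $H_0,H_1$ have order $6^4\cdot2=2592$; the first has no normal subgroup of order $3$ and the second has two. Yet they contain, for instance, equally many $S_{2592}$-conjugates of every group of odd order.

**Corollary (classification).** For an isomorphism-closed, quotient-closed class $\mathfrak X$ of finite groups, the following are equivalent: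

1. $\mathfrak X$-equivalent subgroups of a finite group are always isomorphic;
2. $\mathfrak X$ is the class of all finite groups.

If (2) fails, there are arbitrarily large finite families of pairwise $\mathfrak X$-equivalent, pairwise non-isomorphic subgroups of symmetric groups.

*Proof.*

**Step 1: (2) implies (1).** This is the argument for solvable groups from the first section. If $\mathfrak X$ contains all finite groups, then $H_1$ is an $\mathfrak X$-subgroup of $G$ that contains a conjugate of itself, so $H_2$ contains a $G$-conjugate of $H_1$. The orders agree by definition, so $H_2$ is conjugate to $H_1$.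

**Step 2: if (2) fails, then so does (1).** We look for a group $Q\ne1$ to which Theorem B can be applied. Suppose $\mathfrak X$ omits some group. Then it omits some $Q\neq1$. This is clear unless the omitted group is trivial; in that case, as every group has a trivial quotient, quotient-closure forces $\mathfrak X=\varnothing$, and we may take $Q=C_2$. Since $\mathfrak X$ is closed under quotients and isomorphisms and $Q\notin\mathfrak X$, no group in $\mathfrak X$ has a quotient isomorphic to $Q$. For any $m\ge1$, Theorem B gives pairwise non-isomorphic regular subgroups $H_0,\dots,H_m$ of a symmetric group $S_n$. They have equal order $n$, and for every $\mathfrak X$-subgroup $T\le S_n$ they contain equally many conjugates of $T$. So they are pairwise $\mathfrak X$-equivalent. As $m$ is arbitrary, this also proves the last assertion. $\blacksquare$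

In particular, let $Q$ be any nonsolvable group. No solvable group has a quotient isomorphic to $Q$, so Theorem B gives arbitrarily large families of pairwise solvably equivalent, pairwise non-isomorphic subgroups, all of them extensions of a solvable group by $Q$.
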